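\title{Solvable groups whose character graph has a cut vertex and diameter three}

\begin{abstract}
The character graph of a finite group has as vertices the primes dividing an irreducible character degree, two primes being adjacent when their product divides a degree. If the group is solvable and the graph is connected of diameter $3$ with a cut vertex, then the graph has one of two shapes, and the second shape needs at least $11$ vertices. We show that the second shape occurs: it is realized by a group $P\rtimes\Gamma L(1,2^{165})$ with $|P|=2^{495}$, whose character degrees outside the complement we list explicitly. More generally, every odd prime occurs as the cut vertex, with a small clique of any prescribed size and an arbitrarily large second clique. The normal $p$-subgroups are the groups $1+J$ of truncated skew polynomial rings over finite fields.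
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite group, $\operatorname{Irr}(G)$ the set of its irreducible complex characters, and $\operatorname{cd}(G)=\{\chi(1):\chi\in\operatorname{Irr}(G)\}$ the set of their degrees. The \emph{character graph} $\Delta(G)$ is the simple undirected graph whose vertices are the primes dividing some degree, two distinct primes being adjacent if and only if their product divides some degree. It records which primes can occur together in one degree. The graph is empty for an abelian group and is a single vertex for a nonabelian $p$-group. The degrees of $G_1\times G_2$ are the products of the degrees of the factors, so each vertex coming from $G_1$ is adjacent to each different vertex coming from $G_2$; hence a direct product of two nonabelian groups has a character graph of diameter at most $2$. Graphs of diameter $3$ therefore cannot be assembled from smaller examples by taking products.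

A \emph{cut vertex} of a connected graph is a vertex whose deletion disconnects the graph. We write $N(v)$ for the set of neighbors of a vertex $v$ and $K_m$ for the complete graph on $m$ vertices; the \emph{order} of a graph is its number of vertices. The question that we answer is posed in \cite{HHHI}, against the background of the following known theorem.

\begin{theorem}\label{thm:cut}
Let $G$ be a finite solvable group with $\Delta(G)$ connected. Then $\Delta(G)$ has at most one cut vertex. If $v$ is the cut vertex of $\Delta(G)$, then $\Delta(G)$ has diameter $3$ if and only if it has one of the following structures.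
\begin{enumerate}
\item[(1)] The vertex set is the disjoint union $\{w\}\cup\{v\}\cup V(K_m)$ with $m\ge4$, the vertex $w$ is adjacent only to $v$, and $V(K_m)\cup\{v\}$ is not a clique.
\item[(2)] The vertex set is the disjoint union $V(K_s)\cup\{v\}\cup V(K_m)$ with $s\ge2$ and $m\ge8$, there are no edges between $V(K_s)$ and $V(K_m)$, the vertex $v$ is adjacent to every vertex of $K_s$, and $1<|N(v)\cap V(K_m)|<m$.
\end{enumerate}
In both structures $v$ has degree at least $4$.
\end{theorem}

In both cases the graph consists of two cliques, a small one containing $v$ and a large one $K_m$, and the only edges between them join $v$ to some but not all vertices of $K_m$. Structure (1) has order at least $6$, and Lewis has constructed a solvable group whose character graph has diameter $3$, structure (1) and order $6$. Structure (2) has order at least $2+1+8=11$.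

\medskip
\noindent\textbf{Question} (\cite{HHHI})\textbf{.} Is there a finite solvable group $G$ such that $\Delta(G)$ is connected, has a cut vertex, has diameter $3$, and has structure (2)?
\medskip

For a positive integer $a$ let $\pi(a)$ be the set of primes dividing $a$, let $\omega(a)=|\pi(a)|$, and let $\tau(a)$ be the number of divisors of $a$. There is a natural source of pairs of cliques. Let $q$ be a power of the prime $p$, let $F=\mathbb F_{q^n}$, let $C\le F^\times$ have order $M=(q^n-1)/(q-1)$, and let $H=C\rtimes\operatorname{Gal}(F/\mathbb F_q)$ act on $F$ by semilinear maps. If $n$ is prime to $p(q^n-1)$, the degrees of $F\rtimes H$ are $M$ and certain divisors of $n$, among them $n$ itself (Section~\ref{sec:construction}), so the graph is the disjoint union of the cliques $\pi(n)$ and $\pi(M)$. Zsigmondy's theorem forces $M$ to have at least $2^{\omega(n)}-1$ prime divisors. If $p$ can be added to the second clique, that clique has at least $4$ vertices when $\omega(n)=2$ and at least $8$ when $\omega(n)=3$. These are the bounds in (1) and (2), which suggests that the answer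 is yes, provided $F$ can be enlarged to a normal $p$-subgroup that creates a bridge from exactly one prime of $n$ to only a part of the large clique. We construct such a $p$-group. In the first case, $q=2$, everything can be computed by hand. Recall that $\Gamma L(1,2^n)$ is the group of maps $a\mapsto ca^{2^j}$ ($c\ne0$) of $\mathbb F_{2^n}$.

\begin{theorem}\label{thm:A}
Let $n>3$ be divisible by $3$ with $\gcd(n,2^n-1)=1$, and put $D=(2^n-1)/7$. There is a solvable group $G=P\rtimes H$ of order $2^{3n}(2^n-1)n$, with $|P|=2^{3n}$ and $H\cong\Gamma L(1,2^n)$, such that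
\begin{multline*}
\operatorname{cd}(G)=\operatorname{cd}(H)\cup\bigl\{2^n-1,\ 2^{(n-1)/2}(2^n-1),\ 3\cdot2^nD,\ 2^{n-3}D,\\
3\cdot2^{n-3}D,\ 2^{n-3}(2^n-1),\ 2^{n-2}(2^n-1)\bigr\},
\end{multline*}
where all elements of $\operatorname{cd}(H)$ divide $n$ and $n\in\operatorname{cd}(H)$. The vertex set of $\Delta(G)$ is the disjoint union of $\pi(n)$ and $\{2\}\cup\pi(2^n-1)$. Both parts are cliques, and the only further edges join $3$ to each element of $\{2\}\cup\pi(D)=(\{2\}\cup\pi(2^n-1))\setminus\{7\}$.
\end{theorem}

\begin{corollary}\label{cor:A}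
The answer to the Question is yes. For $n=165$ the graph $\Delta(G)$ of Theorem~\ref{thm:A} is connected, has the cut vertex $v=3$, diameter $3$ and structure \textup{(2)}, with $V(K_s)=\{5,11\}$, $V(K_m)=\{2\}\cup\pi(2^{165}-1)$, $m\ge9$, and $N(v)\cap V(K_m)=V(K_m)\setminus\{7\}$.
\end{corollary}

The construction works for every prime power $q$, with $3$ replaced by the smallest prime divisor of $n$.

\begin{theorem}\label{thm:B}
Let $q=p^k$ be a prime power and let $n$ be a positive integer that is neither $1$ nor a prime, with $\gcd(n,p(q^n-1))=1$. Let $r$ be the smallest prime divisor of $n$, and put $M=\frac{q^n-1}{q-1}$ and $N=\frac{q^r-1}{q-1}$. There is a solvable group $G$ of order $q^{rn}Mn$ whose graph $\Delta(G)$ has as vertex set the disjoint union of the cliques $\pi(n)$ and $\{p\}\cup\pi(M)$, and whose only further edges join $r$ to each element of $\{p\}\cup\pi(M/N)=(\{p\}\cup\pi(M))\setminus\pi(N)$.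
\end{theorem}

We write $\Gamma(q,n)$ for the graph described in Theorem~\ref{thm:B}; see Figure~\ref{fig:graph}.

\begin{corollary}\label{cor:B}
Let $r$ be an odd prime, $s\ge2$ and $b\ge1$. There is a solvable group $G$ such that $\Delta(G)$ is connected of diameter $3$ with structure \textup{(2)}, cut vertex $v=r$, complete part $K_s$ on exactly $s$ vertices, at least $b$ vertices of $K_m$ adjacent to $v$, and at least $b$ vertices of $K_m$ not adjacent to $v$. In the family of Theorem~\ref{thm:B}, with $s+1=\omega(n)$, one always has $m=1+\omega(M)\ge\tau(n)\ge2^{s+1}$. With $s=1$ the same construction gives graphs of structure \textup{(1)}.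
\end{corollary}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[rounded corners] (0,-0.8) rectangle (3.6,0.8);
\node at (1.2,0) {$\pi(n)\setminus\{r\}$};
\fill (3,0) circle (2pt);
\node at (3,0.35) {$r$};
\draw[rounded corners] (5,-0.8) rectangle (10.2,0.8);
\draw[dashed] (8.5,-0.8) -- (8.5,0.8);
\fill (5.4,0.5) circle (1.5pt);
\fill (5.4,0) circle (1.5pt);
\fill (5.4,-0.5) circle (1.5pt);
\draw (3,0) -- (5.4,0.5);
\draw (3,0) -- (5.4,0);
\draw (3,0) -- (5.4,-0.5);
\node at (7,0) {$\{p\}\cup\pi(M/N)$};
\node at (9.35,0) {$\pi(N)$};
\end{tikzpicture}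
\caption{The graph $\Gamma(q,n)$. Each box is a clique. The prime $r$ is adjacent to every vertex of the right box lying to the left of the dashed line, and there are no other edges between the boxes. For $q=2$ and $n=165$ the left box is $\{3,5,11\}$, $r=3$, $p=2$ and $\pi(N)=\{7\}$.}
\label{fig:graph}
\end{figure}

Section~\ref{sec:tools} recalls the tools. Section~\ref{sec:construction} constructs the group and shows, on the case $q=2$, $n=15$, where the bridge comes from. Section~\ref{sec:A} determines the characters of $P$ directly when $q=2$ and $r=3$, which proves Theorem~\ref{thm:A}. Section~\ref{sec:B} proves Theorem~\ref{thm:B} by replacing the characters of $P$ with orbits of linear functionals, and Section~\ref{sec:graphs} derives the corollaries. Corollary~\ref{cor:A} does not depend on Section~\ref{sec:B}.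

\section{Tools}\label{sec:tools}

All groups are finite, and $[g,h]=g^{-1}h^{-1}gh$. For $Z\le S$ and $\mu\in\operatorname{Irr}(Z)$, the set of irreducible characters of $S$ whose restriction to $Z$ contains $\mu$ is $\operatorname{Irr}(S|\mu)$; these characters \emph{lie over} $\mu$. If a group acts on $S$, an element $h$ acts on characters by $(h\chi)(x)=\chi(h^{-1}x)$. We use the following facts.

\begin{enumerate}
\item[(F1)] \emph{It\^o's theorem} \cite[6.15]{Isaacs}. If $A\trianglelefteq S$ is abelian, every degree of $S$ divides $|S:A|$.
\item[(F2)] \emph{Clifford theory.} Let $Z\trianglelefteq S$. The irreducible constituents of $\chi_Z$, for $\chi\in\operatorname{Irr}(S)$, form one $S$-orbit. If $I$ is the stabilizer of $\mu\in\operatorname{Irr}(Z)$ in $S$, induction is a bijection $\operatorname{Irr}(I|\mu)\to\operatorname{Irr}(S|\mu)$.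
\item[(F3)] \emph{Degrees of a coprime extension.} Let $G=P\rtimes H$ with $\gcd(|P|,|H|)=1$, let $\theta\in\operatorname{Irr}(P)$, and let $H_\theta$ be its stabilizer in $H$. The degrees of the members of $\operatorname{Irr}(G|\theta)$ are exactly the numbers $\theta(1)\,|H:H_\theta|\,\beta(1)$ with $\beta\in\operatorname{Irr}(H_\theta)$. Indeed, $\theta$ extends to a character $\hat\theta$ of $PH_\theta$ \cite[8.16]{Isaacs}, the characters of $PH_\theta$ over $\theta$ are the products $\hat\theta\beta$ by Gallagher's theorem, and (F2) applies.
\item[(F4)] \emph{Glauberman's lemma} \cite[13.8, 13.9]{Isaacs}. Let $A$ act on $\Gamma$ by automorphisms, with $\gcd(|A|,|\Gamma|)=1$ and one of the two groups solvable. Suppose both act on a set $\Omega$ so that $a(\gamma\omega)=a(\gamma)(a\omega)$, and that $\Gamma$ is transitive on $\Omega$. Then $A$ fixes a point of $\Omega$, and $C_\Gamma(A)$ is transitive on the $A$-fixed points.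
\item[(F5)] \emph{The Glauberman correspondence} \cite[13.1]{Isaacs}. If a solvable group $A$ acts on $\Gamma$ by automorphisms and $\gcd(|A|,|\Gamma|)=1$, the number of $A$-invariant irreducible characters of $\Gamma$ equals $|\operatorname{Irr}(C_\Gamma(A))|$.
\item[(F6)] \emph{Brauer's permutation lemma} \cite[6.32]{Isaacs}. If $\Gamma$ acts by automorphisms on an abelian group $V$, each element of $\Gamma$ fixes equally many points of $V$ and of $\operatorname{Irr}(V)$. As the number of orbits is the average number of fixed points, $\Gamma$ has equally many orbits on the two sets.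
\item[(F7)] \emph{Burnside's theorem on marks.} Two finite $H$-sets on which every subgroup $A\le H$ has the same number of fixed points are isomorphic. (Take $A$ of maximal order among the point stabilizers of both sets. The $A$-fixed points have stabilizer exactly $A$, so their number is $|N_H(A):A|$ times the number of orbits isomorphic to $H/A$. Remove these orbits and induct.)
\item[(F8)] \emph{Zsigmondy's theorem.} If $a\ge2$ and $d>1$ is odd, there is a \emph{primitive prime divisor} of $a^d-1$, that is, a prime modulo which $a$ has order exactly $d$. (The exceptions to the theorem have even $d$.) Such a prime divides $a^j-1$ if and only if $d\mid j$, and different $d$ give different primes.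
\end{enumerate}

The next lemma describes the characters over an invariant linear character when the quotient is abelian.

\begin{lemma}\label{lem:form}
Let $Z\trianglelefteq S$ with $S/Z$ abelian, and let $\mu$ be an $S$-invariant linear character of $Z$. Then $\langle x,y\rangle=\mu([x,y])$ is a bimultiplicative alternating form on $S/Z$. Let $Y/Z$ be its radical.
\begin{enumerate}
\item[(a)] Every $\chi\in\operatorname{Irr}(S|\mu)$ has degree $|S:Y|^{1/2}$, and $\chi_Y=\chi(1)\nu$ defines a bijection from $\operatorname{Irr}(S|\mu)$ onto the set of extensions $\nu$ of $\mu$ to $Y$, which has $|Y:Z|$ elements.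
\item[(b)] If a group $A$ of order prime to $|S|$ acts on $S$, normalizes $Z$, fixes $\mu$ and centralizes $Y/Z$, then $A$ fixes every element of $\operatorname{Irr}(S|\mu)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Since $\mu$ is invariant, $\ker\mu\trianglelefteq S$, and we may pass to the quotient and assume that $\mu$ is faithful. Then $\mu(z^x)=\mu(z)$ gives $z^x=z$, so $Z$ is central and contains all commutators. Hence the commutator map is bimultiplicative, and $Y$ is the center of $S$. Let $\chi\in\operatorname{Irr}(S|\mu)$. If $x\notin Y$, choose $y$ with $\mu([x,y])\neq1$; then $\chi(x)=\chi(x^y)=\chi(x[x,y])=\chi(x)\mu([x,y])$, so $\chi(x)=0$. On the center, $\chi_Y=\chi(1)\nu$ with $\nu$ a linear extension of $\mu$. The norm of $\chi$ is $1=|Y|\chi(1)^2/|S|$, so $\chi(1)^2=|S:Y|$. The induced character $\nu^S$ has degree $|S:Y|$ and contains $\chi$ with multiplicity $\chi(1)$, so $\nu^S=\chi(1)\chi$ and $\nu$ determines $\chi$. Every extension $\nu$ arises, from a constituent of $\nu^S$, and there are $|Y:Z|$ extensions because $Y$ is abelian.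

For (b), $A$ preserves $\ker\mu$ and the form, so it acts on the quotient, normalizes $Y$, and centralizes $Z$. For $a\in A$ and $y\in Y$ write $a(y)=yz$ with $z\in Z$. Then $a^j(y)=yz^j$, so the order of $z$ divides that of $a$, and $z=1$ by coprimeness. Thus $A$ fixes every $\nu$, hence every $\chi$.
\end{proof}

Now let $q$ be a power of $p$ and fix a nontrivial character $\psi_0$ of $(\mathbb F_p,+)$. For a finite extension $L$ of $\mathbb F_q$ put $\psi_L=\psi_0\circ\operatorname{Tr}_{L/\mathbb F_p}$. The characters of $(L,+)$ are the maps $b\mapsto\psi_L(tb)$, one for each $t\in L$; in particular $\psi_L(tb)=1$ for all $b$ forces $t=0$. We write $a^{q^{-j}}$ for the preimage of $a$ under the automorphism $a\mapsto a^{q^j}$ of $L$. The trace is invariant under automorphisms, so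
\begin{equation}\label{eq:shift}
\psi_L\bigl(ab^{q^j}\bigr)=\psi_L\bigl(a^{q^{-j}}b\bigr).
\end{equation}

\begin{lemma}\label{lem:trace}
Let $L=\mathbb F_{q^l}$ with $p\nmid l$, let $i\ge1$, $e=\gcd(i,l)$ and $L_0=\mathbb F_{q^e}$. The additive map $w\mapsto w-w^{q^i}$ on $L$ has kernel $L_0$ and image $\ker\operatorname{Tr}_{L/L_0}$, and $L=L_0\oplus\ker\operatorname{Tr}_{L/L_0}$.
\end{lemma}

\begin{proof}
The automorphism $w\mapsto w^{q^i}$ generates $\operatorname{Gal}(L/L_0)$, so the kernel is $L_0$ and the image lies in $\ker\operatorname{Tr}_{L/L_0}$; both sets have $q^{l-e}$ elements. On $L_0$ the trace is multiplication by $l/e$, which is nonzero modulo $p$, so $L_0\cap\ker\operatorname{Tr}_{L/L_0}=0$.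
\end{proof}

\section{The group and its layers}\label{sec:construction}

From now on $q=p^k$, $n$, $r$, $M$, $N$ are as in Theorem~\ref{thm:B}. Put $F=\mathbb F_{q^n}$ and $N_i=(q^i-1)/(q-1)$ for $i\ge0$, so that $N=N_r$, and let $C$ be the subgroup of order $M$ of $F^\times$.

\begin{lemma}\label{lem:arith}
\begin{enumerate}
\item[(A1)] $n$ is odd, $r\ge3$ and $n>r$.
\item[(A2)] The numbers $n$, $p$, $M$ are pairwise coprime.
\item[(A3)] $\gcd(M,q-1)=1$, so $F^\times=C\times\mathbb F_q^\times$.
\item[(A4)] If $1\le i<r$, then $\gcd(i,n)=1$ and $\gcd(N_i,M)=1$.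
\item[(A5)] $N\mid M$, and $\gcd(N,q^j-1)=1$ for $1\le j<r$.
\item[(A6)] $M/N>1$ and $\gcd(N,M/N)=1$, so $\pi(M/N)=\pi(M)\setminus\pi(N)$.
\end{enumerate}
\end{lemma}

\begin{proof}
If $n$ were even, then $p\ne2$, and $2$ would divide both $n$ and $q^n-1$. So $n$ is odd and $r\ge3$; and $n>r$ because $n$ is not a prime. (A2) holds by hypothesis and because $M\equiv1\pmod p$. Since $M=\sum_{j<n}q^j\equiv n\pmod{q-1}$, we get $\gcd(M,q-1)=\gcd(n,q-1)=1$. For the rest recall that $\gcd(q^i-1,q^j-1)=q^{\gcd(i,j)}-1$. If $i<r$, then $\gcd(i,n)=1$ by the minimality of $r$, so $\gcd(q^i-1,q^n-1)=q-1$; dividing by $q-1$ gives (A4). As $r\mid n$ we have $N\mid M$. For $1\le j<r$ the number $\gcd(N,q^j-1)$ divides $\gcd(q^r-1,q^j-1)=q-1$ and $M$, so it is $1$ by (A3). Finally $M/N=\sum_{j<n/r}q^{rj}>1$. If a prime $\ell$ divides $N$, then $q^r\equiv1$ and $M/N\equiv n/r\pmod\ell$, and $\ell\nmid n$ by (A2).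
\end{proof}

\subsection*{The construction}
Let $R$ be the $F$-vector space with basis $1,X,\dots,X^r$ and the multiplication
\[
(aX^i)(bX^j)=ab^{q^i}X^{i+j},\qquad X^{r+1}=0 .
\]
This is the skew polynomial ring with $Xa=a^qX$, truncated at $X^{r+1}$. Let $J=\sum_{j=1}^rFX^j$. Its powers $J^i=\sum_{j\ge i}FX^j$ are ideals and $J^{r+1}=0$, so $P=1+J$ is a group of order $q^{rn}$ with normal subgroups $1+J^i$. For $x,y\in J$ and $g=1+x$ we have $gy=yg+(xy-yx)$ and $(1+x)(1+y)=(1+y)(1+x)+(xy-yx)$, whence
\begin{align}
gyg^{-1}&=y+(xy-yx)g^{-1},\label{eq:conj}\\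
[1+x,1+y]&=1+\bigl((1+y)(1+x)\bigr)^{-1}(xy-yx).\label{eq:comm}
\end{align}

Let $c\in C$ act on $R$ by $aX^i\mapsto ac^{N_i}X^i$; this is the substitution $X\mapsto cX$, and it is multiplicative because $N_i+q^iN_j=N_{i+j}$. Let $\sigma$ be the ring automorphism $aX^i\mapsto a^qX^i$, of order $n$. Then $\sigma c\sigma^{-1}=c^q$, and $H=C\rtimes\langle\sigma\rangle$ acts on $FX$ by the $Mn$ distinct maps $a\mapsto ca^{q^j}$. So $|H|=Mn$ is prime to $p$. Put
\[
G=P\rtimes H .
\]
This group is solvable of order $q^{rn}Mn$, and (F3) reduces the computation of $\operatorname{cd}(G)$ to that of the stabilizers $H_\theta$, $\theta\in\operatorname{Irr}(P)$. We often use that a subgroup $A\le H$ containing $\sigma$ equals $(A\cap C)\langle\sigma\rangle$.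

The trivial character $\theta=1_P$ contributes $\operatorname{cd}(H)$.

\begin{lemma}\label{lem:cdH}
Every element of $\operatorname{cd}(H)$ divides $n$, and $n\in\operatorname{cd}(H)$.
\end{lemma}

\begin{proof}
The first claim is (F1) applied to $C$. Let $\gamma$ be a faithful linear character of $C$. If $\sigma^j$ fixes $\gamma$ with $0<j<n$, then $c^{q^j}=c$ for all $c\in C$, so $M\mid q^j-1<q^{n-1}<M$, which is absurd. Hence the stabilizer of $\gamma$ is $C$, and $\gamma^H$ is irreducible of degree $n$ by (F2).
\end{proof}

\subsection*{The layers}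
For $1\le i\le r$ the \emph{$i$-th layer} is $(1+J^i)/(1+J^{i+1})\cong(F,+)$. By \eqref{eq:comm} it is central in $P/(1+J^{i+1})$. Its characters are $\lambda_{i,t}(1+bX^i+\cdots)=\psi_F(tb)$ with $t\in F$, and by \eqref{eq:shift} the element $c\sigma^j\in H$ sends $\lambda_{i,t}$ to $\lambda_{i,t'}$, where
\begin{equation}\label{eq:layeraction}
t'=c^{-N_i}\,t^{q^j}.
\end{equation}
Let $\operatorname{Irr}_i$ be the set of irreducible characters of $P$ that are trivial on $1+J^{i+1}$ but not on $1+J^i$. Then $\operatorname{Irr}(P)$ is the disjoint union of $\{1_P\}$ and the $H$-invariant sets $\operatorname{Irr}_1,\dots,\operatorname{Irr}_r$. Each $\theta\in\operatorname{Irr}_i$ lies over a unique $\lambda_{i,t}$, with $t\ne0$, so $H_\theta$ is contained in the stabilizer $H_t$ of $t$ under \eqref{eq:layeraction}. The index $|H:H_t|$ is thus a first approximation to the degrees over $\theta$.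

\begin{example}\label{ex:15}
Let $q=2$ and $n=15$, the smallest odd number with two prime divisors. Here $M=2^{15}-1=7\cdot31\cdot151$ is prime to $15$, $r=3$, $N=7$ and $C=F^\times$. On the three layers $c$ multiplies $t$ by $c^{-1}$, $c^{-3}$ and $c^{-7}$. Since $3\nmid M$, the group $C$ is simply transitive on $F^\times$ in the first two layers, the stabilizer of $t=1$ is $\langle\sigma\rangle$, and the index is $M$: no prime of $n$ appears. In the third layer the $C$-orbits are the seven cosets of $C^7$, each of length $D=31\cdot151$. The automorphism $\sigma$ permutes them as squaring permutes the cyclic group $C/C^7=\langle\xi\rangle$ of order $7$, with orbits $\{1\}$, $\{\xi,\xi^2,\xi^4\}$, $\{\xi^3,\xi^6,\xi^5\}$. So the $H$-orbits have lengths $D$, $3D$, $3D$. The prime $3$ occurs together with $31$ and $151$ but not with $7$, and the prime $5$ does not occur because $\sigma^3$, of order $5$, acts trivially on $C/C^7$. This is the bridge. Theorem~\ref{thm:A} asserts that no character of $G$ creates an unwanted edge, so that $\Delta(G)$ is the graph with $5$ adjacent only to $3$, the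 clique $\{2,7,31,151\}$, and $3$ adjacent to $2$, $31$, $151$. It has structure (1) and order $6$.
\end{example}

The same happens in general. Let $U\le C$ be the subgroup of order $N$, which is the kernel of $c\mapsto c^N$ on $C$, and let $T=U\langle\sigma\rangle$, of index $M/N$ in $H$. By (A3) and (A5), $(F^\times)^N=C^N\times\mathbb F_q^\times$, a subgroup of index $N>1$ in $F^\times$.

\begin{lemma}\label{lem:layers}
Let $H$ act on $F^\times$ by \eqref{eq:layeraction}.
\begin{enumerate}
\item[(a)] If $i<r$, every $C$-orbit contains an element $z\in\mathbb F_q^\times$, and $H_z=\langle\sigma\rangle$, of index $M$.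
\item[(b)] If $i=r$ and $t\in(F^\times)^N$, the $C$-orbit of $t$ contains an element $z\in\mathbb F_q^\times$, and $H_z=T$. Moreover $\operatorname{cd}(T)=\{1,r\}$.
\item[(c)] If $i=r$ and $t\notin(F^\times)^N$, then $H_t$ is abelian of index $rM/N$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $t=uz$ with $u\in C$ and $z\in\mathbb F_q^\times$. By (A4), $c\mapsto c^{N_i}$ is an automorphism of $C$, so some $c$ has $c^{N_i}=u$ and sends $t$ to $z$, and $H_z\cap C=1$. As $\sigma$ fixes $z$, we get $H_z=\langle\sigma\rangle$.

(b) Now $t=c^Nz$ with $c\in C$, so $c$ sends $t$ to $z$; and $H_z$ contains $\sigma$ and meets $C$ in $U$. Since $N\mid q^r-1$, the element $\sigma^r$ centralizes $U$, so $U\langle\sigma^r\rangle$ is an abelian normal subgroup of index $r$ in $T$. Also $\sigma$ does not centralize $U$, since $N>1$ is prime to $q-1$. So $T$ is nonabelian, and $\operatorname{cd}(T)=\{1,r\}$ by (F1).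

(c) The $C$-orbits are the cosets of $C^N$, of length $M/N$, and $\sigma$ sends $tC^N$ to $t^qC^N$. The subgroup $(F^\times)^{q^r-1}$ has order $(q^n-1)/(q^r-1)=M/N$, so it equals $C^N$, and $\sigma^r$ fixes every coset. If $\sigma$ fixed $tC^N$, then $t^{q-1}\in(F^\times)^N$, and $t\in(F^\times)^N$ because $|F^\times:(F^\times)^N|=N$ is prime to $q-1$. As $r$ is prime, the $\langle\sigma\rangle$-orbit of $tC^N$ has length $r$. Hence $|H:H_t|=rM/N$ and $H_t\le C\langle\sigma^r\rangle$. Thus $H_t$ centralizes $U=H_t\cap C$, and $H_t/U$ embeds in the cyclic group $H/C$. A group that is cyclic modulo a central subgroup is abelian.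
\end{proof}

The group $P/(1+J^2)$ is abelian, so $\operatorname{Irr}_1=\{\lambda_{1,t}:t\neq0\}$, and by (a) and (F3) the first layer contributes the single degree $M$. With Lemma~\ref{lem:cdH} this gives the degrees of $G/(1+J^2)\cong F\rtimes H$ quoted in the introduction. The next lemma says which degrees we can afford in the other layers.

\begin{lemma}\label{lem:target}
Suppose that every degree of $G$ divides $n$ or has one of the forms $p^aM$, $p^aM/N$, $p^arM/N$ with $a\ge0$. Suppose also that some $p^aM$ with $a>0$ and some $p^arM/N$ with $a>0$ are degrees. Then $\Delta(G)=\Gamma(q,n)$.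
\end{lemma}

\begin{proof}
By (A2) the sets $\pi(n)$ and $\{p\}\cup\pi(M)$ are disjoint. They cover the vertex set, and they are cliques because $n$ and some $p^aM$ with $a>0$ are degrees. The only degrees that involve primes from both sets are the numbers $p^arM/N$. They involve only $r$ from the first set and only primes of $\{p\}\cup\pi(M/N)$ from the second, and one of them involves all of these. By (A6) and (A2), $\{p\}\cup\pi(M/N)=(\{p\}\cup\pi(M))\setminus\pi(N)$.
\end{proof}

The difficulty is that $H_\theta$ may be smaller than $H_t$, and a stabilizer that is too small creates unwanted edges. This danger is real. If $P$ is replaced by the abelian group $(J,+)$ with the same action of $H$, the character $\sum a_jX^j\mapsto\psi_F(a_1+t_2a_2)$, with $t_2$ generating $F$ over $\mathbb F_q$, has trivial stabilizer by \eqref{eq:layeraction}; then $Mn$ is a degree and all primes of $Mn$ are adjacent. What saves the nonabelian group $P$ is conjugation: it moves the data of a character in the lower layers into a subfield, where $\sigma$ or $\sigma^r$ fixes them.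

\section{The case $q=2$, $r=3$}\label{sec:A}

Let $n$ be as in Theorem~\ref{thm:A}. Then $n$ is odd, since otherwise $3$ would divide both $n$ and $2^n-1$. So $q=2$ and $n$ satisfy the hypotheses of Section~\ref{sec:construction}, with $r=3$, $M=2^n-1$, $N=7$, $M/N=D$, $C=F^\times$ and $H\cong\Gamma L(1,2^n)$. Write $\psi=\psi_F$, so $\psi(a)=(-1)^{\operatorname{Tr}_{F/\mathbb F_2}(a)}$, and let $E=\mathbb F_8\subseteq F$, so that $U=E^\times$. The character $1_P$ and the first layer give $\operatorname{cd}(H)$ and $2^n-1$. Replacing $\theta$ by an $H$-conjugate does not change the degrees of $G$ over it, so we may normalize $t$ as in Lemma~\ref{lem:layers}.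

\subsection*{The second layer}
Let $\theta\in\operatorname{Irr}_2$ lie over $\lambda=\lambda_{2,1}$, so $H_\theta\le\langle\sigma\rangle$. Apply Lemma~\ref{lem:form} to $P/(1+J^3)$ and its central subgroup $(1+J^2)/(1+J^3)$, with quotient $F$. By \eqref{eq:comm}, $[1+aX,1+a'X]\equiv1+(aa'^2+a'a^2)X^2$ modulo $J^3$, so by \eqref{eq:shift} the form is
\[
\psi(aa'^2+a'a^2)=\psi\bigl((a^{1/2}+a^2)a'\bigr).
\]
Its radical is $\{a\in F:a^4=a\}=\mathbb F_2$, as $n$ is odd. So two characters lie over $\lambda$, of degree $2^{(n-1)/2}$. The group $\langle\sigma\rangle$ has odd order, fixes $\lambda$ and centralizes the radical, so it fixes both by Lemma~\ref{lem:form}(b). Hence $H_\theta=\langle\sigma\rangle$, and the degree is $2^{(n-1)/2}(2^n-1)$.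

\subsection*{The third layer: conjugation}
Now $P/(1+J^3)$ is not abelian, so we interpose $Q=1+J^2$. Since $J^4=0$, the map $1+bX^2+b'X^3\mapsto(b,b')$ is an isomorphism $Q\cong F\oplus F$. The characters of $Q$ are
\[
\mu_{s,t}(1+bX^2+b'X^3)=\psi(sb+tb'),
\]
and $\mu_{s,t}$ restricts to $\lambda_{3,t}$ on $1+J^3$. By \eqref{eq:conj}, conjugation by $g=1+aX+\cdots$ sends $1+bX^2+b'X^3$ to $1+bX^2+(b'+ab^2+ba^4)X^3$. Since $\psi(tab^2)=\psi((ta)^{1/2}b)$, it moves $\mu_{s,t}$ to $\mu_{s+L_t(a),\,t}$, where
\[
L_t(a)=(ta)^{1/2}+ta^4 .
\]
The map $L_t$ is additive. Squaring $L_t(a)=0$ gives $ta=t^2a^8$, so $\ker L_t=\{0\}\cup\{a:a^7=t^{-1}\}$. The dichotomy of Lemma~\ref{lem:layers} reappears.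

\subsection*{The third layer: $t\notin(F^\times)^7$}
Here $L_t$ is bijective, so the $\mu_{s,t}$ with $s\in F$ form one $P$-orbit, with stabilizer $Q$. By (F2), $\theta=\mu_{s,t}^P$ is the only character over $\lambda_{3,t}$, and $\theta(1)=2^n$. Therefore $H_\theta=H_t$, which is abelian of index $3D$ by Lemma~\ref{lem:layers}(c). The degree is $3\cdot2^nD$.

\subsection*{The third layer: $t\in(F^\times)^7$}
We may take $t=1$, so $H_\theta\le T=U\langle\sigma\rangle$, of index $D$. Now $\ker L_1=E$, and $L_1(a)=w+w^8$ with $w=a^{1/2}$. By Lemma~\ref{lem:trace} the image of $L_1$ is $\ker\operatorname{Tr}_{F/E}$, a complement to $E$ in $F$. So each $P$-orbit of characters $\mu_{s,1}$ contains exactly one $\mu_s:=\mu_{s,1}$ with $s\in E$, and each $\theta$ over $\lambda_{3,1}$ lies over exactly one such $\mu_s$. The stabilizer of $\mu_s$ in $P$ is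
\[
S=\{1+aX+bX^2+b'X^3:\ a\in E,\ b,b'\in F\}
\]
for every $s$, with $|P:S|=2^{n-3}$ and $S/Q\cong E$. By (F2), $\theta=\eta^P$ for a unique $\eta\in\operatorname{Irr}(S|\mu_s)$, and $\theta(1)=2^{n-3}\eta(1)$.

The group $T$ normalizes $S$ and permutes $\{\mu_s:s\in E\}$: an element $c\in U$ sends $s$ to $c^{-3}s$, and $\sigma$ sends $s$ to $s^2$. By the uniqueness of $s$ and of $\eta$, the group $H_\theta$ is the stabilizer of $\eta$ in $T_{\mu_s}$. As $c\mapsto c^{-3}$ is an automorphism of $U$, the group $U$ is simply transitive on $\{\mu_s:s\in E^\times\}$. So it suffices to treat $s=0$, with $T_{\mu_0}=T$, and $s=1$, with $T_{\mu_1}=\langle\sigma\rangle$.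

We compute the form of Lemma~\ref{lem:form} for $\mu_s$ on $S/Q\cong E$. Let $a,a'\in E$ and $\kappa=aa'^2+a'a^2$. Since $((1+a'X)(1+aX))^{-1}\equiv1+(a+a')X$ modulo $J^2$ and $X\kappa=\kappa^2X$, formula \eqref{eq:comm} gives
\[
[1+aX,1+a'X]=1+\kappa X^2+(a+a')\kappa^2X^3 .
\]
As $n/3$ is odd, $\operatorname{Tr}_{F/E}$ is the identity on $E$, so $\psi$ restricts to $\psi_E$. We have
\[
(a+a')\kappa^2=a^3a'^4+a^5a'^2+a^2a'^5+a^4a'^3 .
\]
In $E$ the identity $x^{10}=x^3$ holds, so $(a^5a'^2)^2=a^3a'^4$ and $(a^2a'^5)^2=a^4a'^3$. The four terms form two pairs of the shape $x^2+x$, and the sum has trace $0$. So the top coefficient does not contribute, and the form for $\mu_s$ is $\psi_E(s\kappa)$.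

\emph{The case $s=0$.} The form is trivial, so $\operatorname{Irr}(S|\mu_0)$ consists of $8$ linear extensions of $\mu_0$; any two differ by a character $\nu_e\colon a\mapsto\psi_E(ea)$ of $S/Q$, $e\in E$. The group $U$ of order $7$ fixes one of the $8$ extensions, say $\eta_0$. It sends $\eta_0\nu_e$ to $\eta_0\nu_{c^{-1}e}$, so it is simply transitive on the other seven. Thus $\eta_0$ is the only $U$-fixed extension, and it is $T$-invariant because $U\trianglelefteq T$. For $\eta_0$ the stabilizer is $T$, with $\operatorname{cd}(T)=\{1,3\}$, and the degrees are $2^{n-3}D$ and $3\cdot2^{n-3}D$. The other seven extensions are conjugate to $\eta_0\nu_1$, which is fixed by $\sigma$ and by no nonidentity element of $U$; the stabilizer is $\langle\sigma\rangle$, and the degree is $2^{n-3}(2^n-1)$.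

\emph{The case $s=1$.} In $E$ we have $a^{1/2}=a^4$, so the form is $\psi_E((a^4+a^2)a')$, with radical $\{a\in E:a^4=a^2\}=\mathbb F_2$. So $\operatorname{Irr}(S|\mu_1)$ consists of two characters of degree $2$, both fixed by $\langle\sigma\rangle$ by Lemma~\ref{lem:form}(b). The degree is $2\cdot2^{n-3}(2^n-1)=2^{n-2}(2^n-1)$.

As a check, over $\lambda_{3,1}$ we found $8$ characters of $P$ of degree $2^{n-3}$ and $7\cdot2$ of degree $2^{n-2}$, and $8\cdot2^{2n-6}+14\cdot2^{2n-4}=2^{2n}=|P:1+J^3|$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The cases above exhaust $\operatorname{Irr}(P)$ and all occur, which gives the formula for $\operatorname{cd}(G)$; the claims on $\operatorname{cd}(H)$ are Lemma~\ref{lem:cdH}. The list satisfies the hypotheses of Lemma~\ref{lem:target}, so $\Delta(G)=\Gamma(2,n)$, which is the graph in the statement.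
\end{proof}

\begin{remark}\label{rem:n3}
The computation of the degrees did not use $n>3$. For $n=3$ we have $D=1$ and $H=T$, so $\operatorname{cd}(G)=\{1,3,7,14,24\}$ and $\Delta(G)$ is the path $3-2-7$. In this case $S=P$, and $\eta_0$ is a linear character of $P$ in the top layer.
\end{remark}

\section{The general case}\label{sec:B}

For larger $r$ the chain of stabilizers and forms used in Section~\ref{sec:A} becomes long. But Lemma~\ref{lem:target} does not ask for the numbers $\theta(1)$, only for the stabilizers $H_\theta$, that is, for $\operatorname{Irr}(P)$ as an $H$-set. We show that this $H$-set can be replaced by a set of orbits of additive characters, where the only computation needed is conjugation in $R$.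

\subsection*{Orbits in place of characters}
The group $G$ acts on $(J,+)$, with $P$ acting by conjugation and $H$ by ring automorphisms; so $G$ acts on the set $\operatorname{Irr}(J)$ of characters of $(J,+)$, and $H$ permutes the $P$-orbits. For $1\le i\le r$ let $\mathcal O_i$ be the set of $P$-orbits of characters that are trivial on $J^{i+1}$ but not on $J^i$. We do not construct a bijection between $\operatorname{Irr}_i$ and $\mathcal O_i$; we count fixed points on both sides, and coprime action reduces both counts to the same count for a smaller ring.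

\begin{proposition}\label{prop:orbits}
For $1\le i\le r$, the $H$-sets $\operatorname{Irr}_i$ and $\mathcal O_i$ are isomorphic.
\end{proposition}

\begin{proof}
For $0\le i\le r$ let $\bar J=J/J^{i+1}$ and $\bar P=1+\bar J\cong P/(1+J^{i+1})$. Fix $A\le H$. We claim that the number $\alpha_i$ of $A$-fixed elements of $\operatorname{Irr}(\bar P)$ equals the number $\beta_i$ of $A$-stable $\bar P$-orbits on $\operatorname{Irr}(\bar J)$. Then $A$ fixes $\alpha_i-\alpha_{i-1}$ points of $\operatorname{Irr}_i$ and $\beta_i-\beta_{i-1}$ points of $\mathcal O_i$, and the proposition follows from (F7).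

Let $J_0=C_{\bar J}(A)$, a subring of $\bar J$, so that $C_{\bar P}(A)=1+J_0$. The group $A$ is solvable of order prime to $p$. By (F5), $\alpha_i$ is the number of conjugacy classes of $1+J_0$. Since $g(1+y)g^{-1}=1+gyg^{-1}$, this is the number of orbits of $1+J_0$ on $J_0$, and by (F6) it is the number of orbits of $1+J_0$ on $\operatorname{Irr}(J_0)$.

By (F4), applied to an $A$-stable $\bar P$-orbit as $\Omega$, each such orbit contains $A$-fixed characters, and these form a single $(1+J_0)$-orbit. Conversely, an orbit containing an $A$-fixed character is $A$-stable. So $\beta_i$ is the number of $(1+J_0)$-orbits on the $A$-fixed characters of $\bar J$. These are the characters trivial on the additive span $[\bar J,A]$ of the elements $a(y)-y$. The averaging map $|A|^{-1}\sum_{a\in A}a$ is a projection of $\bar J$ with image $J_0$ and kernel $[\bar J,A]$, so $\bar J=J_0\oplus[\bar J,A]$. Hence restriction is a bijection from the $A$-fixed characters onto $\operatorname{Irr}(J_0)$, and it commutes with conjugation by $1+J_0$. Therefore $\beta_i=\alpha_i$.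
\end{proof}

\subsection*{Coordinates and a normal form}
Let $L=\mathbb F_{q^l}$ with $l\mid n$; we need $L=F$ and $L=E:=\mathbb F_{q^r}$. Put $J_L=\sum_{j=1}^rLX^j$, a subring of $J$, and $P_L=1+J_L$. The characters of $(J_L,+)$ are
\[
f=(t_1,\dots,t_r)\in L^r,\qquad f\Bigl(\sum a_jX^j\Bigr)=\psi_L\Bigl(\sum t_ja_j\Bigr).
\]
As in \eqref{eq:layeraction}, $\sigma$ acts by $t_j\mapsto t_j^q$, and $c\in C\cap L$ acts by $t_j\mapsto c^{-N_j}t_j$. If $t_i\ne0$ and $t_j=0$ for $j>i$, we say that $f$ has \emph{top $t_i$ at $i$}. By \eqref{eq:conj}, conjugation is trivial on each layer, so the top is constant on $P_L$-orbits. In particular each $O\in\mathcal O_i$ has a top $t$ at $i$, and $H_O\le H_t$. For $g\in P_L$ write $f^g(y)=f(gyg^{-1})$. Replacing $y$ by $yg$ shows that, for $g=1+x$,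
\begin{equation}\label{eq:fix}
f^g=f\iff f(xy-yx)=1\ \text{ for all }y\in J_L .
\end{equation}

To prove that $\sigma$ stabilizes an orbit, we look for a $\sigma$-fixed point in it, that is, a character with coordinates in $\mathbb F_q$. The following lemma generalizes the translation $s\mapsto s+L_1(a)$ of Section~\ref{sec:A}.

\begin{lemma}\label{lem:normal}
Let $f$ be a character of $J_L$ with top $t_i\in\mathbb F_q^\times$ at $i$, and let $e=\gcd(i,l)$. Then $f$ is $P_L$-conjugate to a character with all coordinates in $L_0=\mathbb F_{q^e}$.
\end{lemma}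

\begin{proof}
Let $1\le j<i$, $x=aX^j$ with $a\in L$, and $g=1+x$. We evaluate $f^g$ on $y=bX^m$ using \eqref{eq:conj}. If $m>i-j$, then $(xy-yx)g^{-1}\in J^{i+1}$, so $f^g(y)=f(y)$. If $m=i-j$, then $(xy-yx)g^{-1}\equiv(ab^{q^j}-ba^{q^{i-j}})X^i$ modulo $J^{i+1}$. With $w=a^{q^{-j}}$, and using \eqref{eq:shift} and $t_i\in\mathbb F_q$,
\[
f^g(y)=f(y)\,\psi_L\bigl(t_iab^{q^j}-t_iba^{q^{i-j}}\bigr)=f(y)\,\psi_L\bigl(t_i(w-w^{q^i})\,b\bigr).
\]
So $g$ leaves $t_m$ unchanged for $m>i-j$ and adds $t_i(w-w^{q^i})$ to $t_{i-j}$. By Lemma~\ref{lem:trace}, which applies because $p\nmid n$, the elements $w-w^{q^i}$ fill the $L_0$-subspace $\ker\operatorname{Tr}_{L/L_0}$, a complement to $L_0$. A suitable $a$ therefore brings $t_{i-j}$ into $L_0$. Taking $j=1,2,\dots,i-1$ in turn treats $t_{i-1},t_{i-2},\dots,t_1$, and no step disturbs the coordinates treated before it.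
\end{proof}

\subsection*{Stabilizers of orbits}

\begin{proposition}\label{prop:stab}
Let $O\in\mathcal O_i$ have top $t$.
\begin{enumerate}
\item[(a)] If $i<r$, then $H_O$ is conjugate to $\langle\sigma\rangle$.
\item[(b)] If $i=r$ and $t\notin(F^\times)^N$, then $H_O$ is abelian of index $rM/N$.
\item[(c)] If $i=r$ and $t\in(F^\times)^N$, then $H_O$ is conjugate to $T$ or to $\langle\sigma\rangle$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) By Lemma~\ref{lem:layers}(a) we may assume $t\in\mathbb F_q^\times$, and then $H_O\le\langle\sigma\rangle$. Since $\gcd(i,n)=1$ by (A4), Lemma~\ref{lem:normal} with $L=F$ gives a point of $O$ with coordinates in $\mathbb F_q$. It is fixed by $\sigma$, so $H_O=\langle\sigma\rangle$.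

(b) We show that $O$ is determined by $t$. Let $f\in O$ be fixed by $1+x$, and suppose that the lowest term of $x$ is $aX^j$ with $a\ne0$ and $j<r$. For $y=bX^{r-j}$ we have $xy-yx=(ab^{q^j}-ba^{q^{r-j}})X^r$, so \eqref{eq:fix} and \eqref{eq:shift} give $(ta)^{q^{-j}}=ta^{q^{r-j}}$. Raising to the power $q^j$ yields $t^{1-q^j}=a^{q^r-1}=(a^{q-1})^N$. The group $F^\times/(F^\times)^N$ has order $N$, prime to $q^j-1$ by (A5), so $t\in(F^\times)^N$, a contradiction. Hence the stabilizer of $f$ in $P$ is the central subgroup $1+J^r$, and $|O|=q^{n(r-1)}$ is the number of all characters with top $t$ at $r$. So $O$ consists of all of them, $H_O=H_t$, and Lemma~\ref{lem:layers}(c) applies.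

(c) By Lemma~\ref{lem:layers}(b) we may assume $t\in\mathbb F_q^\times$, and then $H_O\le T$. The obstacle is that $\gcd(r,n)=r$, so Lemma~\ref{lem:normal} moves the coordinates only into $E$. We therefore descend to the ring $J_E$. There the top coordinate is invisible to conjugation; once it is removed, what is left is a problem of type (a) for the field $E$.

\emph{Descent to $J_E$.} We have $U\le E^\times$, and $E^\times=U\times\mathbb F_q^\times$ by (A5). Let $\Omega$ be the set of characters of $J$ with top $t$ at $r$ and all coordinates in $E$; these are the $\sigma^r$-fixed characters with top $t$ at $r$. The group $T$ acts on $\Omega$ by the formulas above, and so does $P_E=C_P(\sigma^r)$. By Lemma~\ref{lem:normal} with $L=F$ and $i=r$, the set $O\cap\Omega$ is nonempty. So $O$ is $\sigma^r$-stable, and by (F4), $O\cap\Omega$ is a single $P_E$-orbit. For $x\in E$ we have $\psi_F(x)=\psi_E((n/r)x)$, so the restriction of $(t_1,\dots,t_r)\in\Omega$ to $J_E$ has coordinates $(n/r)t_j$, where $n/r\in\mathbb F_p^\times$. Thus restriction is a bijection from $\Omega$ onto the characters of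 $J_E$ with top $(n/r)t$ at $r$, and it commutes with $P_E$ and $T$.

\emph{Removing the top.} Let $\phi=(0,\dots,0,t)\in\Omega$; it is fixed by $T$. For $a,b\in E$ and $0<j<r$ we have $(tba^{q^{r-j}})^{q^j}=tb^{q^j}a$, because $a^{q^r}=a$; hence $\phi(aX^j\cdot bX^{r-j})=\phi(bX^{r-j}\cdot aX^j)$. On products of monomials of total degree different from $r$ the character $\phi$ is trivial. By additivity $\phi(xy-yx)=1$ for all $x,y\in J_E$, so $\phi|_{J_E}$ is $P_E$-invariant by \eqref{eq:fix}. Consequently $f\mapsto f'$, defined by $f|_{J_E}=\phi|_{J_E}\cdot f'$, is a bijection from $\Omega$ onto the characters of $J_E$ that are trivial on $EX^r$, and it commutes with $P_E$ and $T$.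

\emph{The two cases.} Take $f\in O\cap\Omega$. If $f'=1$, then $f=\phi$ and $H_O=T$. Otherwise $f'$ has a top at some $j<r$. An element $c\in U$ multiplies this top by $c^{-N_j}$, and $c\mapsto c^{N_j}$ is an automorphism of $U$ by (A4). After replacing $O$ by a $U$-conjugate, which has the same top $t$, the top of $f'$ lies in $\mathbb F_q^\times$. By Lemma~\ref{lem:normal} with $L=E$ and $\gcd(j,r)=1$, the character $f'$ is $P_E$-conjugate to one with coordinates in $\mathbb F_q$. The corresponding point of $O\cap\Omega$ is fixed by $\sigma$, so $\sigma\in H_O$. If $c\in H_O\cap C$, then $c\in U$ and $c$ preserves $O\cap\Omega$. This set is one $P_E$-orbit, so the top of $f'$ is the same for all its points; hence $c^{N_j}=1$ and $c=1$. Therefore $H_O=\langle\sigma\rangle$.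
\end{proof}

For $q=2$ and $r=3$ the coordinate $t_2\in E$ is the parameter $s$ of Section~\ref{sec:A}, and $\phi$ has the same stabilizer $T$ as $\eta_0$.

\subsection*{The prime $p$}
Proposition~\ref{prop:orbits} transfers stabilizers but says nothing about $\theta(1)$. To place $p$ in the graph we need to know that the characters of the higher layers are nonlinear. This is where $n>r$ enters; Remark~\ref{rem:n3} shows that the lemma fails for $n=r=i=3$.

\begin{lemma}\label{lem:nonlinear}
If $2\le i\le r$, every $\theta\in\operatorname{Irr}_i$ has $\theta(1)>1$.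
\end{lemma}

\begin{proof}
Suppose $\theta$ is linear and lies over $\lambda_{i,t}$, $t\neq0$. By \eqref{eq:comm}, $[1+aX,1+bX^{i-1}]\equiv1+(ab^q-ba^{q^{i-1}})X^i$ modulo $J^{i+1}$. As $\theta$ is trivial on commutators, $\psi_F(tab^q-tba^{q^{i-1}})=1$ for all $a,b\in F$. By \eqref{eq:shift}, $(ta)^{q^{-1}}=ta^{q^{i-1}}$, that is, $ta=t^qa^{q^i}$ for all $a$. Taking $a=1$ gives $t=t^q$, and then $a=a^{q^i}$ on $F$. So $n\mid i$, contradicting $i\le r<n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
By Propositions~\ref{prop:orbits} and \ref{prop:stab}, for $1_P\ne\theta\in\operatorname{Irr}(P)$ the group $H_\theta$ is conjugate to $\langle\sigma\rangle$, or abelian of index $rM/N$, or conjugate to $T$. With $\theta(1)=p^a$, fact (F3) gives the degrees $p^aM$ in the first case, $p^arM/N$ in the second, and $p^aM/N$ and $p^arM/N$ in the third, since $\operatorname{cd}(T)=\{1,r\}$. The degrees over $1_P$ divide $n$. As $r\ge3$, the layer $i=2$ falls under Proposition~\ref{prop:stab}(a) and gives a degree $p^aM$ with $a>0$ by Lemma~\ref{lem:nonlinear}. As $(F^\times)^N\neq F^\times$,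 case (b) occurs and gives a degree $p^arM/N$ with $a>0$. Lemma~\ref{lem:target} yields $\Delta(G)=\Gamma(q,n)$.
\end{proof}

\begin{remark}
The condition $p\nmid n$ makes the action of $H$ coprime and gives the splitting in Lemma~\ref{lem:trace}; if $p\mid n/r$, then $\operatorname{Tr}_{F/E}$ vanishes on $E$ and the splitting fails. The condition $\gcd(n,q^n-1)=1$ is equivalent to $\gcd(n,M)=1$, since a prime dividing $n$ and $q-1$ divides $M\equiv n\pmod{q-1}$; without it $\pi(n)$ and $\pi(M)$ overlap. It also gives (A6), which keeps $\pi(N)$ away from $r$. The minimality of $r$ gives (A4), so that no layer below the top one has a nontrivial kernel in $C$.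
\end{remark}

\section{Cut vertex, diameter and the sizes of the cliques}\label{sec:graphs}

\begin{proposition}\label{prop:shape}
Let $q$ and $n$ be as in Theorem~\ref{thm:B}, and put $s=\omega(n)-1$ and $m=1+\omega(M)$. Then $m\ge\tau(n)\ge2^{s+1}$. If $s\ge1$, then $\Gamma(q,n)$ is connected of diameter $3$ with cut vertex $r$; it has structure \textup{(1)} if $s=1$ and structure \textup{(2)} if $s\ge2$, with $v=r$ and $V(K_m)=\{p\}\cup\pi(M)$.
\end{proposition}

\begin{proof}
Every divisor $d>1$ of $n$ is odd, so by (F8) there is a primitive prime divisor of $q^d-1$. It divides $q^n-1$ but not $q-1$, so it divides $M$. Hence $\omega(M)\ge\tau(n)-1$, and $\tau(n)\ge2^{\omega(n)}$.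

Let $s\ge1$. Every vertex of $\pi(n)$ is equal or adjacent to $r$, every vertex of $K_m$ is equal or adjacent to $p$, and $r$ is adjacent to $p$. So the graph is connected of diameter at most $3$. Deleting $r$ separates the nonempty set $\pi(n)\setminus\{r\}$ from $K_m$. Take $\ell_1\in\pi(n)\setminus\{r\}$ and $\ell\in\pi(N)$, which exists as $N>1$. All neighbors of $\ell_1$ lie in $\pi(n)$ and all neighbors of $\ell$ lie in $K_m$, so the two vertices are nonadjacent and have no common neighbor; their distance is $3$. Finally $N(r)\cap V(K_m)=\{p\}\cup\pi(M/N)$ has at least two elements since $M/N>1$, and it misses $\ell$. The bound on $m$ gives $m\ge4$ for $s=1$ and $m\ge8$ for $s\ge2$.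
\end{proof}

For structure (2) with $q=2$ we need an odd $n$ with three prime divisors. The smallest, $105$, is excluded because $7$ divides $105$ and $2^3-1$. The next is $165=3\cdot5\cdot11$.

\begin{proof}[Proof of Corollary~\ref{cor:A}]
The order of $2$ modulo $3,5,11$ is $2,4,10$, so $2^{165}\equiv2,\ 2,\ 2^5\equiv-1$ modulo $3,5,11$, and $\gcd(165,2^{165}-1)=1$. By Theorem~\ref{thm:A}, $\Delta(G)=\Gamma(2,165)$, and Proposition~\ref{prop:shape} applies with $s=2$; for instance, $5-3-31-7$ is a shortest path. The number $2^{165}-1$ is divisible by $2^{15}-1=7\cdot31\cdot151$, by $2^{11}-1=23\cdot89$, and by primitive prime divisors of $2^{33}-1$, $2^{55}-1$ and $2^{165}-1$. These are eight distinct primes, so $m\ge9$.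
\end{proof}

To prescribe $r$ and $s$ we must make $n$ prime to $q^n-1$. We arrange that $p$ has even order modulo each prime divisor of $n$, while the exponent $kn$ in $q^n=p^{kn}$ is odd.

\begin{proof}[Proof of Corollary~\ref{cor:B}]
Let $s\ge1$. By Dirichlet's theorem on primes in arithmetic progressions there is a prime $p$ that is a primitive root modulo $r$; its order $r-1$ is even. There are infinitely many primes $\ell$ modulo which $p$ is a quadratic nonresidue: if $p=2$, take $\ell\equiv3\pmod8$; if $p$ is odd, take $\ell\equiv1\pmod4$ with $\ell$ a nonresidue modulo $p$ and use quadratic reciprocity. For such $\ell$ the order of $p$ is even, because an element of odd order $o$ is the square of its $\frac{o+1}2$-th power. Choose such primes $\ell_1<\dots<\ell_s$, all larger than $r$. Choose $k$ odd with $r\nmid k$ and $\tau(k)\ge b$, and $a\ge1$ with $(a+1)2^s-2\ge b$. Put $q=p^k$ and $n=r^a\ell_1\cdots\ell_s$. Then $kn$ is odd, so no prime divisor of $n$ divides $p^{kn}-1$, and none equals $p$. Thus Theorem~\ref{thm:B} applies with smallest prime divisor $r$, and Proposition~\ref{prop:shape}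 gives the structure, with $V(K_s)=\{\ell_1,\dots,\ell_s\}$ when $s\ge2$, and the bound on $m$.

It remains to count. The vertices of $K_m$ not adjacent to $r$ form $\pi(N)$. For each divisor $d'$ of $k$, the number $d=rd'$ is odd, divides $rk$ and does not divide $k$. A primitive prime divisor of $p^d-1$ divides $q^r-1$ but not $q-1$, so it divides $N$. Hence $\omega(N)\ge\tau(k)\ge b$. For each divisor $d\notin\{1,r\}$ of $n$, a primitive prime divisor of $q^d-1$ divides $q^n-1$ but not $q^r-1$, so it divides $M/N$ and is adjacent to $r$. There are $\tau(n)-2=(a+1)2^s-2\ge b$ such $d$.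
\end{proof}

\begin{remark}
If $n$ is a product of three distinct primes, then $s=2$ and $\Gamma(q,n)$ has order $4+\omega(M)\ge11$, with equality exactly when $\omega(M)=7$. The graph of Corollary~\ref{cor:A} has order at least $12$. We do not determine whether order exactly $11$ is attained.
\end{remark}

\begin{thebibliography}{9}

\bibitem{HHHI}
Roghayeh Hafezieh, Mohammad Ali Hosseinzadeh, Samaneh Hossein-Zadeh, Ali Iranmanesh,
\emph{The influence of cut vertices and eigenvalues on character graphs of solvable groups},
arXiv:1909.09236 (2019).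

\bibitem{Isaacs}
Isaacs, \emph{Character Theory of Finite Groups}.

\end{thebibliography}
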